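\title{The Krull--Schmidt property for matrix factorizations over B\'ezout domains}

\begin{abstract}
Let $R$ be a commutative B\'ezout domain and $W$ a nonzero element of $R$. We prove that the homotopy category $\mathrm{hmf}(R,W)$ of finite rank matrix factorizations of $W$ is a Krull--Schmidt category whenever $W$ is critically-finite, that is, the product of a square-free element and finitely many prime powers. This proves a conjecture stated by Doryn, Lazaroiu and Tavakol. We also determine all $W$ for which $\mathrm{hmf}(R,W)$ is Krull--Schmidt, list the indecomposable objects, and show that $W$ is critically-finite exactly when the category is Krull--Schmidt with finitely many indecomposables. The method is to localize at maximal ideals, where $R$ becomes a valuation domain and matrices can be diagonalized, and to glue local isomorphisms over finitely many maximal ideals.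
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The category}
Let $R$ be a commutative ring and $W\in R$. A \emph{finite rank matrix factorization} of $W$ is a pair $X=(M,D)$, where $M=M^0\oplus M^1$ is a $\mathbb{Z}_2$-graded free $R$-module of finite rank and $D$ is an odd $R$-linear endomorphism of $M$ with $D^2=W\,\mathrm{id}_M$. Thus $D$ consists of two maps $\phi=D|_{M^0}\colon M^0\to M^1$ and $\psi=D|_{M^1}\colon M^1\to M^0$ with $\psi\phi=W\,\mathrm{id}$ and $\phi\psi=W\,\mathrm{id}$: a factorization of $W$ into matrices. The \emph{homotopy category} $\mathrm{hmf}(R,W)$ has these pairs as objects. Its morphisms from $(M,D)$ to $(M',D')$ are the even $R$-linear maps $f\colon M\to M'$ with $D'f=fD$, modulo the \emph{null-homotopic} maps $D'h+hD$ with $h\colon M\to M'$ odd and $R$-linear. This is an $R$-linear additive category.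

Suppose that $R$ is a domain and $W\neq 0$. Every divisor $v$ of $W$ gives an object $e_v$ with
\[
M^0=M^1=R,\qquad \phi=v,\qquad \psi=W/v .
\]
A short computation (Lemma~\ref{lem:rankone}) gives $\operatorname{End}(e_v)\cong R/(v,W/v)$. So the trivial factorizations $W=1\cdot W=W\cdot 1$ are zero objects, and $e_v$ measures how far the two factors $v$ and $W/v$ are from generating the unit ideal.

\subsection*{The question}
We call a ring \emph{local} (or \emph{quasi-local}) if its non-invertible elements form a two-sided ideal. A local ring is nonzero and is not assumed Noetherian; a commutative ring is local if and only if it has exactly one maximal ideal. An additive category is \emph{Krull--Schmidt} if every object is a finite direct sum of objects with local endomorphism rings; the zero object is the empty sum. For which $W$ is $\mathrm{hmf}(R,W)$ Krull--Schmidt?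

We study this question for a \emph{B\'ezout domain} $R$, an integral domain in which every finitely generated ideal is principal. There $(v,W/v)=(d)$ for some $d$, and $d^2$ divides $v\cdot(W/v)=W$. The objects $e_v$ therefore see only the elements whose squares divide $W$, and one expects a square-free factor of $W$ to be invisible. If $R$ is a principal ideal domain, the Smith normal form of $\phi$ writes every object as a direct sum of objects $e_v$, and factoring $d$ into primes writes $R/(d)$ as a finite product of local rings; a positive answer is then the natural guess. Both tools rest on the ascending chain condition, which a B\'ezout domain need not satisfy. The following definition asks for a factorization into primes only for the part of $W$ that the category is expected to see.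

An element $W_0\in R$ is \emph{square-free} if there is no non-unit $d$ with $d^2\mid W_0$. A nonzero $W\in R$ is \emph{critically-finite} if
\[
W=W_0\,p_1^{n_1}\cdots p_N^{n_N}
\]
with $W_0\neq0$ square-free, $p_1,\dots,p_N$ pairwise non-associate prime elements, and all $n_i\ge2$. The empty product $N=0$ is allowed. In a principal ideal domain every nonzero element is critically-finite: collect in $W_0$ the unit and the primes of multiplicity one. The conjecture stated in \cite{DLT} is the following.

\begin{quote}
\emph{If $R$ is a B\'ezout domain and $W\in R$ is critically-finite, then $\mathrm{hmf}(R,W)$ is a Krull--Schmidt category.}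
\end{quote}

\subsection*{Results}
The conjecture holds for every B\'ezout domain; no elementary divisor hypothesis, that is, no assumption that matrices over $R$ can be diagonalized, is needed.

\begin{theorem}\label{thm:conj}
Let $R$ be a B\'ezout domain and $W\in R$ critically-finite. Then $\mathrm{hmf}(R,W)$ is Krull--Schmidt. More precisely, one can write $W=W_0\prod_{i=1}^Np_i^{n_i}$ with $W_0$ square-free, the $p_i$ pairwise non-associate primes, $n_i\ge2$ and $p_i\nmid W_0$ for all $i$, and then:
\begin{enumerate}
\item[(a)] every object is isomorphic to a finite direct sum of objects $e_{p_i^k}$ with $1\le k\le n_i-1$;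
\item[(b)] for such $i$ and $k$ the ring $\operatorname{End}(e_{p_i^k})\cong R/(p_i^{\min(k,\,n_i-k)})$ is local;
\item[(c)] localization gives an equivalence $\mathrm{hmf}(R,W)\simeq\prod_{i=1}^N\mathrm{hmf}(R_{(p_i)},W)$.
\end{enumerate}
\end{theorem}

The second theorem gives the exact range of the Krull--Schmidt property.

\begin{theorem}\label{thm:range}
Let $R$ be a B\'ezout domain and $0\neq W\in R$. The following are equivalent:
\begin{enumerate}
\item[(i)] $\mathrm{hmf}(R,W)$ is Krull--Schmidt;
\item[(ii)] for every $d$ with $d^2\mid W$, the ring $R/(d)$ is a finite product of local rings (the empty product if $d$ is a unit);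
\item[(iii)] every non-unit $d$ with $d^2\mid W$ is a finite product of elements each lying in exactly one maximal ideal of $R$.
\end{enumerate}
In this case the indecomposable objects are, up to isomorphism, exactly the objects $e_w$ and $e_{W/w}$ with $w^2\mid W$ and $w$ lying in exactly one maximal ideal.
\end{theorem}

Critical finiteness is stronger than these conditions (Example~\ref{ex:valuation}). The third theorem says what it adds, and is a converse to the conjecture.

\begin{theorem}\label{thm:finite}
Let $R$ be a B\'ezout domain and $0\neq W\in R$. Then $W$ is critically-finite if and only if $\mathrm{hmf}(R,W)$ is Krull--Schmidt with only finitely many isomorphism classes of indecomposable objects. In the notation of Theorem~\ref{thm:conj}, their number is $\sum_{i}(n_i-1)$.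
\end{theorem}

\subsection*{Method}
We never diagonalize a matrix over $R$. The localization $R_{\mathfrak m}$ at a maximal ideal is a valuation domain, and there Gaussian elimination diagonalizes every matrix (Section~\ref{sec:local}). Isomorphisms found over different $R_{\mathfrak m}$ do not glue for arbitrary modules, but a module killed by a product $\delta_1\cdots\delta_n$, with each $\delta_i$ in a single maximal ideal $\mathfrak m_i$ and the $\mathfrak m_i$ distinct, is the product of its localizations at the $\mathfrak m_i$. Applied to Hom-modules, this glues local isomorphisms in the homotopy category (Section~\ref{sec:glue}). Each proof then has to find such a product that kills the Hom-modules: it is $\prod p_i^{n_i}$ for Theorem~\ref{thm:conj} (Section~\ref{sec:conj}) and a generator of the annihilator of $\mathrm{id}_X$ for Theorem~\ref{thm:range} (Section~\ref{sec:range}).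

\subsection*{Conventions}
We write $x\sim y$ if $x$ and $y$ are associate, which in a domain means $(x)=(y)$. In a B\'ezout domain $\gcd(x,y)$ denotes any generator of the ideal $(x,y)$. Ideals $I,J$, or elements generating them, are \emph{comaximal} if $I+J=R$. The Chinese remainder theorem says that pairwise comaximal ideals $I_1,\dots,I_n$ satisfy $\prod I_i=\bigcap I_i$ and $R/\bigcap I_i\cong\prod R/I_i$. An object $X$ is zero if and only if $\mathrm{id}_X=0$, and it is \emph{indecomposable} if it is nonzero and not a direct sum of two nonzero objects. An object with local endomorphism ring is indecomposable: if $\epsilon$ is an idempotent of a local ring, then $\epsilon$ or $1-\epsilon$ is invertible, so $\epsilon\in\{1,0\}$.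

\section{Rank one factorizations and an example}\label{sec:rankone}

In this section $R$ is any integral domain and $0\neq W\in R$. For an object $X$ put $\operatorname{Ann}(\mathrm{id}_X)=\{r\in R: r\,\mathrm{id}_X=0 \text{ in } \operatorname{End}(X)\}$. Composition is $R$-bilinear, so this ideal kills $\operatorname{Hom}(X,Y)$ and $\operatorname{Hom}(Y,X)$ for every $Y$, depends only on the isomorphism class of $X$, and satisfies $\operatorname{Ann}(\mathrm{id}_{X\oplus Y})=\operatorname{Ann}(\mathrm{id}_X)\cap\operatorname{Ann}(\mathrm{id}_Y)$.

\begin{lemma}\label{lem:W}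
For every object $X$ of $\mathrm{hmf}(R,W)$ we have $W\,\mathrm{id}_X=0$.
\end{lemma}

\begin{proof}
Let $h$ be the odd map with $h|_{M^0}=\phi$ and $h|_{M^1}=0$. Then $Dh+hD$ equals $\psi\phi=W\,\mathrm{id}$ on $M^0$ and $\phi\psi=W\,\mathrm{id}$ on $M^1$.
\end{proof}

An even map between objects $e_u$ and $e_v$ is a pair $f=(f_0,f_1)$ of elements of $R$, and such pairs compose componentwise.

\begin{lemma}\label{lem:rankone}
Let $u$ and $v$ be divisors of $W$.
\begin{enumerate}
\item[(a)] The pair $(f_0,f_1)$ represents a morphism $e_u\to e_v$ if and only if $vf_0=uf_1$.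
\item[(b)] The map $f\mapsto f_0$ is an isomorphism of $R$-algebras $\operatorname{End}(e_v)\cong R/(v,W/v)$, so $\operatorname{Ann}(\mathrm{id}_{e_v})=(v,W/v)$. In particular $e_v\cong0$ if $v$ or $W/v$ is a unit, and $\operatorname{End}(e_d)\cong\operatorname{End}(e_{W/d})\cong R/(d)$ if $d^2\mid W$.
\item[(c)] Suppose $v=tu$. The morphisms $e_u\to e_v$ are represented by the multiples of $(1,t)$, and the morphisms $e_v\to e_u$ by the multiples of $(t,1)$. Hence every composite $e_u\to e_v\to e_u$ is a multiple of $t$ in $R/(u,W/u)$.
\item[(d)] If $u\sim v$, then $e_u\cong e_v$.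
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The condition $D'f=fD$ reads $vf_0=f_1u$ on $M^0$ and $(W/v)f_1=f_0(W/u)$ on $M^1$. Multiplying the second equation by $uv\ne0$ turns it into $W$ times the first, so the two are equivalent.

(b) For $u=v$, part (a) says $f_0=f_1$. An odd map $h$ with components $h_0\colon M^0\to M^1$ and $h_1\colon M^1\to M^0$ has $Dh+hD=(W/v)h_0+vh_1$ in both degrees, so the null-homotopic maps form the ideal $(v,W/v)$. If $d^2\mid W$, then $d\mid W/d$ and $(d,W/d)=(d)$.

(c) For $f\colon e_u\to e_{tu}$, part (a) gives $tuf_0=uf_1$, so $f=f_0\cdot(1,t)$. For $g\colon e_{tu}\to e_u$ it gives $ug_0=tug_1$, so $g=g_1\cdot(t,1)$. The degree zero component of $gf$ is $tg_1f_0$.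

(d) If $t$ is a unit, then $(1,t)$ and $t^{-1}(t,1)=(1,t^{-1})$ are mutually inverse.
\end{proof}

The whole method is visible in the following case.

\begin{example}\label{ex:180}
Let $R=\mathbb{Z}$ and $W=180=5\cdot2^2\cdot3^2$, and consider $X=e_{30}$, the factorization $180=30\cdot6$. Its endomorphism ring $\mathbb{Z}/(30,6)=\mathbb{Z}/6$ is not local, so $X$ should split. To guess the summands, look at $X$ over the rings $\mathbb{Z}_{(p)}$, where every integer prime to $p$ is a unit, and use Lemma~\ref{lem:rankone}(b),(d).
\begin{itemize}
\item For $p\ge5$ the factor $6$ is a unit, so $X$ becomes zero. The prime $5$, the square-free part of $W$, contributes nothing, although it divides $30$.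
\item For $p=2$ we have $30\sim2$, so $X$ becomes isomorphic to $e_2$, while $e_3$ becomes zero.
\item For $p=3$ we have $30\sim3$, so $X$ becomes isomorphic to $e_3$, while $e_2$ becomes zero.
\end{itemize}
Thus $X$ and $Y=e_2\oplus e_3$ become isomorphic over every $\mathbb{Z}_{(p)}$. These local isomorphisms assemble over $\mathbb{Z}$. Lemma~\ref{lem:rankone}(c) provides
\[
f'=(15,1)\colon e_{30}\to e_2,\qquad g'=(1,15)\colon e_2\to e_{30},
\]
\[
f''=(10,1)\colon e_{30}\to e_3,\qquad g''=(1,10)\colon e_3\to e_{30}.
\]
Let $f\colon X\to Y$ and $g\colon Y\to X$ have these components. Then $gf=g'f'+g''f''=15+10=25=1$ in $\mathbb{Z}/6$; the summands $15=3$ and $10=4$ are the two nontrivial idempotents of $\mathbb{Z}/6\cong\mathbb{Z}/2\times\mathbb{Z}/3$. The diagonal entries of $fg$ are $f'g'=15=1$ in $\operatorname{End}(e_2)=\mathbb{Z}/(2,90)=\mathbb{Z}/2$ and $f''g''=10=1$ in $\operatorname{End}(e_3)=\mathbb{Z}/(3,60)=\mathbb{Z}/3$. The off-diagonal entries vanish, since $\operatorname{Hom}(e_2,e_3)$ and $\operatorname{Hom}(e_3,e_2)$ are killed by both $2$ and $3$. Hence $e_{30}\cong e_2\oplus e_3$, a sum of two objects with local endomorphism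 rings.
\end{example}

Three things were done by inspection here and need an argument in general: reducing an object of arbitrary rank to rank one over each localization, showing that the square-free part contributes nothing, and producing global maps from local isomorphisms. The next section treats the first two and Section~\ref{sec:glue} the third.

\section{Localizing at a maximal ideal}\label{sec:local}

From now on $R$ is a B\'ezout domain and $0\neq W\in R$, unless stated otherwise. For a maximal ideal $\mathfrak m$ and an object $X=(M,D)$, the localization $X_{\mathfrak m}=(M_{\mathfrak m},D_{\mathfrak m})$ is an object of $\mathrm{hmf}(R_{\mathfrak m},W)$. Localization is an additive functor, and $(e_v)_{\mathfrak m}$ is the object $e_v$ formed over $R_{\mathfrak m}$.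

\begin{lemma}\label{lem:local}
\begin{enumerate}
\item[(a)] An element of an $R$-module $H$ that vanishes in $H_{\mathfrak m}$ for every maximal ideal $\mathfrak m$ is zero.
\item[(b)] If $x,y\in R$ and $x\mid y$ in $R_{\mathfrak m}$ for every maximal ideal $\mathfrak m$, then $x\mid y$ in $R$.
\item[(c)] For all objects $X,Y$ and every maximal ideal $\mathfrak m$, the localization functor induces an isomorphism $\operatorname{Hom}(X,Y)_{\mathfrak m}\cong\operatorname{Hom}(X_{\mathfrak m},Y_{\mathfrak m})$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The annihilator of the element is contained in no maximal ideal, so it is $R$.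

(b) Apply (a) to the class of $y$ in $R/(x)$, noting that $(R/(x))_{\mathfrak m}=R_{\mathfrak m}/xR_{\mathfrak m}$.

(c) Let $X=(M,D)$ and $Y=(M',D')$. On the $\mathbb{Z}_2$-graded module $\operatorname{Hom}_R(M,M')$ define $\partial f=D'f-(-1)^{|f|}fD$ for $f$ homogeneous of degree $|f|$. In $\partial^2f$ the two terms $\pm D'fD$ cancel, leaving $D'^2f-fD^2=Wf-fW=0$. By definition, $\operatorname{Hom}(X,Y)$ is the even cohomology of $\partial$. Since $M$ and $M'$ are free of finite rank, $\operatorname{Hom}_R(M,M')_{\mathfrak m}=\operatorname{Hom}_{R_{\mathfrak m}}(M_{\mathfrak m},M'_{\mathfrak m})$, and since localization is exact it commutes with taking cohomology.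
\end{proof}

A \emph{valuation domain} is a domain in which, of any two elements, one divides the other. Among finitely many elements of a valuation domain there is one that divides all the others and one that is divisible by all the others.

\begin{lemma}\label{lem:bezout}
Let $\mathfrak m$ be a maximal ideal of $R$.
\begin{enumerate}
\item[(a)] If $x,y\in R$ and $x\mid y$ in $R_{\mathfrak m}$, then $\gcd(x,y)\sim x$ in $R_{\mathfrak m}$.
\item[(b)] If $p\in R$ is irreducible, then $(p)$ is a maximal ideal. In particular, the irreducible elements of $R$ are exactly the prime elements.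
\item[(c)] $R_{\mathfrak m}$ is a valuation domain.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\gcd(x,y)R_{\mathfrak m}=xR_{\mathfrak m}+yR_{\mathfrak m}=xR_{\mathfrak m}$.

(b) Let $x\notin(p)$ and $g=\gcd(x,p)$. As $g\mid p$, either $g$ is a unit or $g\sim p$, and the latter would give $p\mid x$. So $(x,p)=R$, and $(p)$ is maximal, hence prime. Conversely, prime elements of a domain are irreducible.

(c) Elements of $R_{\mathfrak m}$ are associate to elements of $R$, so let $x,y\in R$, not both zero, and $g=\gcd(x,y)=ax+by$. Write $x=gx'$ and $y=gy'$. Cancelling $g$ gives $ax'+by'=1$, so $x'$ or $y'$ is not in $\mathfrak m$. If $x'\notin\mathfrak m$, then $x\sim g$ divides $y$ in $R_{\mathfrak m}$; if $y'\notin\mathfrak m$, then $y\sim g$ divides $x$.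
\end{proof}

Gaussian elimination needs a pivot, an entry that divides all the others. Over $\mathbb{Z}$ the matrix $\left(\begin{smallmatrix}2&3\\0&6\end{smallmatrix}\right)$ has none, but over each $\mathbb{Z}_{(p)}$ one of $2$ and $3$ is a unit. Over a valuation domain a pivot always exists.

\begin{proposition}\label{prop:diag}
Let $V$ be a valuation domain and $0\ne W\in V$. Every object of $\mathrm{hmf}(V,W)$ is isomorphic to a finite direct sum $\bigoplus_je_{v_j}$ with $v_j\mid W$. For every divisor $v$ of $W$ there is $c\in\{v,W/v\}$ with $(v,W/v)=(c)$ and $c^2\mid W$, so that $\operatorname{End}(e_v)\cong V/(c)$.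
\end{proposition}

\begin{proof}
Let $K$ be the fraction field of $V$. Since $W\ne0$, the map $\phi$ becomes invertible over $K$, with inverse $W^{-1}\psi$. So $M^0$ and $M^1$ have the same rank $n$, and in bases $\phi$ is an $n\times n$ matrix with $\det\phi\ne0$. Column operations change the basis of $M^0$ and row operations change the basis of $M^1$. If $n\geq 1$, choose an entry $v_1$ that divides all entries; it is nonzero since $\phi\neq0$. Move it to the upper left corner by permutations, subtract multiples of the first row from the other rows to clear the first column, and then subtract multiples of the first column from the other columns to clear the first row. The matrix becomes block diagonal with blocks $v_1$ and $\phi'$, where $\phi'$ has size $n-1$ and nonzero determinant. By induction we reach $\phi=\operatorname{diag}(v_1,\dots,v_n)$ with all $v_j\ne0$. In the same bases $\psi=W\phi^{-1}=\operatorname{diag}(W/v_1,\dots,W/v_n)$, and this matrix has entries in $V$. So $v_j\mid W$ and $(M,D)\cong\bigoplus_je_{v_j}$.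

For the second statement let $c$ be whichever of $v$ and $W/v$ divides the other. Then $c$ generates $(v,W/v)$ and $c^2\mid v\cdot(W/v)$.
\end{proof}

The elements $c$ live in $R_{\mathfrak m}$, whereas square-freeness is a statement about divisibility in $R$. The next lemma shows that a local square divisor comes from a global one.

\begin{lemma}\label{lem:descent}
Let $0\ne w\in R$, let $\mathfrak m$ be a maximal ideal, and let $c\in R_{\mathfrak m}$ satisfy $c^2\mid w$ in $R_{\mathfrak m}$. Then there is $d\in R$ with $d^2\mid w$ in $R$ and $d\sim c$ in $R_{\mathfrak m}$.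
\end{lemma}

\begin{proof}
Write $c=x/s$ with $x\in R$ and $s\in R\setminus\mathfrak m$. A first gcd makes $x$ a divisor of $w$ in $R$; a second one makes its square a divisor. Put $y=\gcd(x,w)$ and $w=yz$ with $z\in R$. In $R_{\mathfrak m}$ we have $x\sim c\mid w$, so $y\sim c$ by Lemma~\ref{lem:bezout}(a). Then $y^2\mid w=yz$ in $R_{\mathfrak m}$, and cancelling $y\neq0$ gives $y\mid z$ in $R_{\mathfrak m}$. Put $d=\gcd(y,z)$. Then $d^2\mid yz=w$ in $R$, and $d\sim y\sim c$ in $R_{\mathfrak m}$ by Lemma~\ref{lem:bezout}(a).
\end{proof}

\begin{corollary}\label{cor:sqfree}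
If $W\sim W_0$ in $R_{\mathfrak m}$ for some square-free element $W_0$ of $R$, then every object of $\mathrm{hmf}(R_{\mathfrak m},W)$ is zero.
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:diag} it suffices to treat an object $e_v$, for which $\operatorname{End}(e_v)\cong R_{\mathfrak m}/(c)$ with $c^2\mid W\sim W_0$ in $R_{\mathfrak m}$. Lemma~\ref{lem:descent} for $w=W_0$ gives $d\in R$ with $d^2\mid W_0$ in $R$ and $d\sim c$ in $R_{\mathfrak m}$. Then $d$ is a unit of $R$, so $c$ is a unit of $R_{\mathfrak m}$ and $e_v\cong0$.
\end{proof}

\begin{remark}
The corollary fails without the B\'ezout hypothesis. In $k[x,y]$, with $k$ a field, $W=xy$ is square-free, but over the localization $A$ at $(x,y)$ Lemma~\ref{lem:rankone}(b) gives $\operatorname{End}(e_x)\cong A/(x,y)A=k\neq0$.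
\end{remark}

\section{Gluing over finitely many maximal ideals}\label{sec:glue}

In Example~\ref{ex:180} the module $\operatorname{End}(e_{30})=\mathbb{Z}/6$ is the product of its localizations at $(2)$ and $(3)$, because it is killed by $2\cdot3$. The property of $2$ and $3$ that matters is not that they are prime but that each lies in a single maximal ideal. We say that $\delta\in R$ is \emph{concentrated at} the maximal ideal $\mathfrak m$ if $\mathfrak m$ is the only maximal ideal containing $\delta$, and \emph{concentrated} if this holds for some $\mathfrak m$. We use the following facts.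
\begin{enumerate}
\item[(C1)] $\delta$ is concentrated if and only if $R/(\delta)$ is local, since the maximal ideals of $R/(\delta)$ correspond to the maximal ideals of $R$ containing $\delta$.
\item[(C2)] If $\delta$ is concentrated at $\mathfrak m$, then $\delta$ is a unit in $R_{\mathfrak n}$ for every maximal ideal $\mathfrak n\ne\mathfrak m$.
\item[(C3)] A nonempty finite product of elements concentrated at $\mathfrak m$ is concentrated at $\mathfrak m$, since maximal ideals are prime. In particular, if $p$ is prime and $k\ge1$, then $p^k$ is concentrated at $(p)$, by Lemma~\ref{lem:bezout}(b).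
\item[(C4)] A non-unit divisor $\gamma$ of an element $\delta$ concentrated at $\mathfrak m$ is concentrated at $\mathfrak m$: it lies in some maximal ideal, and every maximal ideal containing $\gamma$ contains $\delta$.
\item[(C5)] Elements concentrated at different maximal ideals are comaximal, since no maximal ideal contains both.
\end{enumerate}

\begin{lemma}\label{lem:glue}
Let $\delta_1,\dots,\delta_n$ be concentrated at distinct maximal ideals $\mathfrak m_1,\dots,\mathfrak m_n$, and let $H$ be an $R$-module killed by $\delta=\delta_1\cdots\delta_n$. Then $H\to\prod_{i=1}^nH_{\mathfrak m_i}$ is an isomorphism.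
\end{lemma}

\begin{proof}
By (C5) and the Chinese remainder theorem, $R/(\delta)\cong\prod_iR/(\delta_i)$. A module over a finite product of rings is the direct sum of modules over the factors, so $H=\bigoplus_iH_i$ with $\delta_iH_i=0$. An element of $R\setminus\mathfrak m_i$ is invertible in the local ring $R/(\delta_i)$, whose maximal ideal is $\mathfrak m_i/(\delta_i)$; it therefore acts invertibly on $H_i$, and $H_i\to(H_i)_{\mathfrak m_i}$ is an isomorphism. For $j\ne i$ the module $(H_i)_{\mathfrak m_j}$ is killed by the unit $\delta_i$, so it is zero. Hence $H_{\mathfrak m_i}=(H_i)_{\mathfrak m_i}\cong H_i$, and the map of the lemma is the identification $\bigoplus_iH_i\cong\prod_iH_i$.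
\end{proof}

In a finite product of categories, objects are tuples of objects and morphisms are tuples of morphisms.

\begin{proposition}\label{prop:glue}
Let $\delta_i$, $\mathfrak m_i$ and $\delta$ be as in Lemma~\ref{lem:glue}, and let $\mathcal C_\delta$ be the full subcategory of $\mathrm{hmf}(R,W)$ formed by the objects $X$ with $\delta\,\mathrm{id}_X=0$. Then the functor
\[
\Phi\colon\mathcal C_\delta\to\prod_{i=1}^n\mathrm{hmf}(R_{\mathfrak m_i},W),\qquad X\mapsto(X_{\mathfrak m_1},\dots,X_{\mathfrak m_n}),
\]
is fully faithful. In particular, if $X,Y\in\mathcal C_\delta$ and $X_{\mathfrak m_i}\cong Y_{\mathfrak m_i}$ for all $i$, then $X\cong Y$.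
\end{proposition}

\begin{proof}
For $X,Y\in\mathcal C_\delta$ the module $\operatorname{Hom}(X,Y)$ is killed by $\delta$. Lemma~\ref{lem:glue} and Lemma~\ref{lem:local}(c) show that $\operatorname{Hom}(X,Y)\to\prod_i\operatorname{Hom}(X_{\mathfrak m_i},Y_{\mathfrak m_i})$ is bijective. Given mutually inverse isomorphisms between $\Phi(X)$ and $\Phi(Y)$, lift them to $f\colon X\to Y$ and $g\colon Y\to X$ by fullness. Then $\Phi(gf)=\Phi(\mathrm{id}_X)$ and $\Phi(fg)=\Phi(\mathrm{id}_Y)$, so $gf=\mathrm{id}_X$ and $fg=\mathrm{id}_Y$ by faithfulness.
\end{proof}

\section{Critically-finite elements}\label{sec:conj}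

\begin{proof}[Proof of Theorem~\ref{thm:conj}]
\emph{Normalization.} Suppose $p_i\mid W_0$, say $W_0=p_iW_0'$. Then $W_0'$ is square-free, as a divisor of a square-free element, and $p_i\nmid W_0'$, since otherwise $p_i^2\mid W_0$. Replace $W_0$ by $W_0'$ and $n_i$ by $n_i+1$. A prime that does not divide $W_0$ does not divide $W_0'$, so after treating $i=1,\dots,N$ in turn we have $p_i\nmid W_0$ for all $i$.

\emph{The relevant maximal ideals.} By Lemma~\ref{lem:bezout}(b) the ideals $\mathfrak m_i=(p_i)$ are maximal, and they are distinct because the $p_i$ are pairwise non-associate. By (C3), $p_i^{n_i}$ is concentrated at $\mathfrak m_i$. Put $R_i=R_{\mathfrak m_i}$ and $Q=\prod_ip_i^{n_i}$. Neither $W_0$ nor any $p_j$ with $j\ne i$ lies in $\mathfrak m_i$, so $W\sim Q\sim p_i^{n_i}$ in $R_i$; this is the purpose of the normalization.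

\emph{The element $Q$ kills every object.} Lemma~\ref{lem:W} says that $W$ kills $\mathrm{id}_X$, but nothing allows us to write the factor $W_0$ as a finite product of concentrated elements, so Proposition~\ref{prop:glue} cannot be applied with $\delta=W$. We show that $W_0$ can be dropped. By Lemma~\ref{lem:local}(a),(c) it suffices to show $Q\,\mathrm{id}_{X_{\mathfrak m}}=0$ for every maximal $\mathfrak m$. If $\mathfrak m=\mathfrak m_i$, then $Q\sim W$ in $R_i$, and Lemma~\ref{lem:W} applies. Otherwise all $p_i$ are units in $R_{\mathfrak m}$, so $W\sim W_0$ there and $X_{\mathfrak m}\cong0$ by Corollary~\ref{cor:sqfree}. Therefore $\mathcal C_Q=\mathrm{hmf}(R,W)$, and Proposition~\ref{prop:glue} with $\delta_i=p_i^{n_i}$ shows that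
\[
\Phi\colon\mathrm{hmf}(R,W)\to\prod_{i=1}^N\mathrm{hmf}(R_i,W)
\]
is fully faithful.

\emph{Lifting local objects.} Let $(Z_1,\dots,Z_N)$ be any object of the product. By Proposition~\ref{prop:diag}, $Z_i\cong\bigoplus_je_{v_{ij}}$ with $v_{ij}\mid W\sim p_i^{n_i}$ in $R_i$. The element $p_i$ generates the maximal ideal of $R_i$, so it is prime in $R_i$. A divisor $v$ of a power $p^n$ of a prime element of a domain is associate to some $p^k$ with $0\le k\le n$: if $vy=p^n$ with $n\ge1$, then $p$ divides $v$ or $y$, and we cancel it and induct. So $v_{ij}\sim p_i^{k_{ij}}$ in $R_i$ with $0\le k_{ij}\le n_i$. By Lemma~\ref{lem:rankone}(d) we may take $v_{ij}=p_i^{k_{ij}}$. If $k_{ij}=0$ then $v_{ij}$ is a unit, and if $k_{ij}=n_i$ then $W/v_{ij}$ is a unit of $R_i$; these summands are zero by Lemma~\ref{lem:rankone}(b), and we drop them. The remaining divisors $p_i^{k_{ij}}$ of $W$ are defined over $R$, so we may form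
\[
Y=\bigoplus_{i,j}e_{p_i^{k_{ij}}}\in\mathrm{hmf}(R,W),\qquad 1\le k_{ij}\le n_i-1 .
\]
For $l\ne i$ the powers of $p_l$ are units in $R_i$, so the summands $e_{p_l^{k}}$ become zero over $R_i$. Hence $Y_{\mathfrak m_i}\cong\bigoplus_je_{p_i^{k_{ij}}}\cong Z_i$ for every $i$. Thus $\Phi$ is essentially surjective, which proves (c). Taking $Z_i=X_{\mathfrak m_i}$ for an object $X$ of $\mathrm{hmf}(R,W)$, we get $X\cong Y$ by Proposition~\ref{prop:glue}, which proves (a).

\emph{Endomorphism rings.} Let $p=p_i$, $n=n_i$ and $1\le k\le n-1$. Then $W/p^k=p^{n-k}x$ with $x=W_0\prod_{j\ne i}p_j^{n_j}\notin(p)$. No maximal ideal contains both $x$ and a power of $p$, so $(p^l,x)=R$ for all $l\geq 0$. If $k\le n-k$, then $(p^k,p^{n-k}x)=(p^k)$. If $k>n-k$, then $(p^k,p^{n-k}x)=p^{n-k}(p^{2k-n},x)=(p^{n-k})$. By Lemma~\ref{lem:rankone}(b), $\operatorname{End}(e_{p^k})\cong R/(p^{\min(k,n-k)})$, and this ring is local by (C3) and (C1), because $\min(k,n-k)\ge1$. This proves (b), and (a) and (b) together say that $\mathrm{hmf}(R,W)$ is Krull--Schmidt.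
\end{proof}

For $N=0$ the theorem says that $\mathrm{hmf}(R,W)$ is zero when $W$ is square-free. For $R=\mathbb{Z}$ and $W=180$ it says that every object is a direct sum of copies of $e_2$ and $e_3$.

\begin{remark}
The condition $W\ne0$ cannot be dropped from the question. For $R=\mathbb{Z}$ and $W=0$, the object with $M^0=\mathbb{Z}$, $M^1=0$, $D=0$ has endomorphism ring $\mathbb{Z}$. This ring has no nontrivial idempotents, so the object is indecomposable, and it is not local.
\end{remark}

\section{The exact range of the Krull--Schmidt property}\label{sec:range}

For general $W$ no element $Q$ is given in advance. Condition (iii) of Theorem~\ref{thm:range} factors only elements $d$ with $d^2\mid W$ in $R$, so for each object $X$ we need such a $d$ that kills $\mathrm{id}_X$. The best candidate is a generator of $\operatorname{Ann}(\mathrm{id}_X)$. As $R$ need not be Noetherian, we must first show that this ideal is finitely generated.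

\begin{lemma}\label{lem:kernel}
Every finitely generated submodule of $R^m$ is free. The kernel of an $R$-linear map between free modules of finite rank is finitely generated.
\end{lemma}

\begin{proof}
Let $L\subseteq R^m$ be finitely generated; we induct on $m$, the case $m=0$ being trivial. The image $I$ of $L$ under the last coordinate is a finitely generated ideal, hence principal, hence zero or free of rank one. So $L\to I$ splits and $L\cong L'\oplus I$ with $L'=L\cap R^{m-1}$. As a quotient of $L$, the module $L'$ is finitely generated, so it is free by induction, and $L$ is free. If $\theta\colon F\to G$ is a map of free modules of finite rank, then $\theta(F)$ is free, so $F\to\theta(F)$ splits and $\ker\theta$ is a direct summand of $F$, hence finitely generated.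
\end{proof}

\begin{proposition}\label{prop:ann}
For every object $X$ of $\mathrm{hmf}(R,W)$ the ideal $\operatorname{Ann}(\mathrm{id}_X)$ is principal, say $(d_X)$, and $d_X^2\mid W$ in $R$. Moreover $\operatorname{Ann}(\mathrm{id}_{X_{\mathfrak m}})=d_XR_{\mathfrak m}$ for every maximal ideal $\mathfrak m$.
\end{proposition}

\begin{proof}
Let $X=(M,D)$, and let $E^0$ and $E^1$ be the modules of even and odd $R$-linear endomorphisms of $M$, which are free of finite rank. Consider
\[
\theta\colon R\oplus E^1\to E^0,\qquad\theta(r,h)=r\,\mathrm{id}_M-(Dh+hD).
\]
An element $r$ kills $\mathrm{id}_X$ if and only if $(r,h)\in\ker\theta$ for some $h$, so $\operatorname{Ann}(\mathrm{id}_X)$ is the image of $\ker\theta$ under the projection to $R$. By Lemma~\ref{lem:kernel} it is finitely generated, hence principal. The same description holds for $X_{\mathfrak m}$ with the localized map $\theta_{\mathfrak m}$, and localization preserves kernels and images; this gives the last assertion.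

Fix $\mathfrak m$. By Proposition~\ref{prop:diag}, $X_{\mathfrak m}\cong\bigoplus_je_{v_j}$ with $\operatorname{Ann}(\mathrm{id}_{e_{v_j}})=(c_j)$ and $c_j^2\mid W$ in $R_{\mathfrak m}$. Hence $d_XR_{\mathfrak m}=\bigcap_j(c_j)$. If there are no summands, this is $R_{\mathfrak m}$. Otherwise one $c_j$ is divisible by all the others, and $d_X\sim c_j$ in $R_{\mathfrak m}$. In both cases $d_X^2\mid W$ in $R_{\mathfrak m}$. Lemma~\ref{lem:local}(b) gives $d_X^2\mid W$ in $R$.
\end{proof}

The equivalence of (ii) and (iii) concerns one element $d$ at a time.

\begin{lemma}\label{lem:crt}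
For a nonzero non-unit $d\in R$ the following are equivalent:
\begin{enumerate}
\item[(a)] $R/(d)$ is a finite product of local rings;
\item[(b)] $d$ is a finite product of concentrated elements;
\item[(c)] $d=\delta_1\cdots\delta_n$ with $\delta_1,\dots,\delta_n$ concentrated at distinct maximal ideals.
\end{enumerate}
\end{lemma}

\begin{proof}
(a)$\Rightarrow$(b). Let $R/(d)\cong\prod_{i=1}^nA_i$ with $A_i$ local; $n\ge1$ since $d$ is not a unit. Let $I_i$ be the kernel of $R\to A_i$, and let $\epsilon_i\in R$ map to the element with $1$ in position $i$ and $0$ elsewhere. Then $\bigcap_iI_i=(d)$. For $i\ne j$ we have $1-\epsilon_i\in I_i$ and $\epsilon_i\in I_j$, so the $I_i$ are pairwise comaximal and $\prod_iI_i=(d)$. The ideal $I_i/(d)$ consists of the tuples with $0$ in position $i$ and is generated by the class of $1-\epsilon_i$. So $I_i=(d,1-\epsilon_i)$ is finitely generated, hence principal, $I_i=(\delta_i)$. Then $d\sim\delta_1\cdots\delta_n$, each $\delta_i$ is concentrated by (C1), and the unit can be absorbed into $\delta_1$.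

(b)$\Rightarrow$(c). Group the factors concentrated at the same maximal ideal and use (C3).

(c)$\Rightarrow$(a). By (C5) and the Chinese remainder theorem $R/(d)\cong\prod_iR/(\delta_i)$, and the factors are local by (C1).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
(ii)$\Leftrightarrow$(iii). For a unit $d$ neither condition requires anything. A non-unit $d$ with $d^2\mid W$ is nonzero, and Lemma~\ref{lem:crt} applies.

(i)$\Rightarrow$(ii). Let $d^2\mid W$ and $E=\operatorname{End}(e_d)\cong R/(d)$. By (i), $e_d\cong\bigoplus_{i=1}^nX_i$ with all $\operatorname{End}(X_i)$ local. Let $\iota_i$ and $\pi_i$ be the inclusions and projections. The elements $\epsilon_i=\iota_i\pi_i$ are orthogonal idempotents of $E$ with sum $1$, and $f\mapsto\iota_if\pi_i$ is a ring isomorphism $\operatorname{End}(X_i)\to\epsilon_iE\epsilon_i$, with inverse $g\mapsto\pi_ig\iota_i$. Since $E$ is commutative, $E\cong\prod_i\epsilon_iE=\prod_i\epsilon_iE\epsilon_i$ is a finite product of local rings.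

(iii)$\Rightarrow$(i). Let $X$ be an object and $d=d_X$ as in Proposition~\ref{prop:ann}. If $d$ is a unit, then $X\cong0$. Otherwise (iii) and Lemma~\ref{lem:crt} give $d=\delta_1\cdots\delta_n$ with $\delta_i$ concentrated at $\mathfrak m_i$ and the $\mathfrak m_i$ distinct. We have $X\in\mathcal C_d$, and we build an object $Y\in\mathcal C_d$ with the same localizations at the $\mathfrak m_i$.

By Proposition~\ref{prop:diag}, $X_{\mathfrak m_i}\cong\bigoplus_je_{v_{ij}}$ with $\operatorname{Ann}(\mathrm{id}_{e_{v_{ij}}})=(c_{ij})$, where $c_{ij}\in\{v_{ij},W/v_{ij}\}$ and $c_{ij}^2\mid W$ in $R_{\mathfrak m_i}$. Drop the summands with $c_{ij}$ a unit, which are zero. Each remaining summand has to be lifted to an object over $R$ that vanishes at all other maximal ideals. In Section~\ref{sec:conj} the powers of $p_i$ did this; here a gcd with $\delta_i$ does it. Since $d$ kills $\mathrm{id}_{X_{\mathfrak m_i}}$, it lies in $(c_{ij})$, and $d\sim\delta_i$ in $R_{\mathfrak m_i}$ by (C2); so $c_{ij}\mid\delta_i$ in $R_{\mathfrak m_i}$. Write $c_{ij}=x/s$ with $x\in R$ and $s\in R\setminus\mathfrak m_i$, and put $w_{ij}=\gcd(x,\delta_i)\in R$.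 Then:
\begin{itemize}
\item $w_{ij}\sim x\sim c_{ij}$ in $R_{\mathfrak m_i}$, by Lemma~\ref{lem:bezout}(a);
\item $w_{ij}$ is concentrated at $\mathfrak m_i$ by (C4), being a divisor of $\delta_i$ that is not a unit in $R_{\mathfrak m_i}$;
\item $w_{ij}^2\mid W$ in $R$ by Lemma~\ref{lem:local}(b): in $R_{\mathfrak m_i}$ because $c_{ij}^2\mid W$, and in the other localizations because $w_{ij}$ is a unit there.
\end{itemize}
Let $Y_{ij}=e_{w_{ij}}$ if $c_{ij}=v_{ij}$, and $Y_{ij}=e_{W/w_{ij}}$ otherwise. In the first case $w_{ij}\sim v_{ij}$ in $R_{\mathfrak m_i}$; in the second $w_{ij}\sim W/v_{ij}$, so $W/w_{ij}\sim v_{ij}$. By Lemma~\ref{lem:rankone}(d), $(Y_{ij})_{\mathfrak m_i}\cong e_{v_{ij}}$ in both cases, and by Lemma~\ref{lem:rankone}(b), $(Y_{ij})_{\mathfrak m_l}\cong0$ for $l\ne i$. Also $\operatorname{End}(Y_{ij})\cong R/(w_{ij})$, which is local by (C1) and is killed by $d$, since $w_{ij}\mid\delta_i\mid d$. So $Y=\bigoplus_{i,j}Y_{ij}$ lies in $\mathcal C_d$ and $Y_{\mathfrak m_i}\cong X_{\mathfrak m_i}$ for all $i$. Proposition~\ref{prop:glue} gives $X\cong Y$, a finite direct sum of objects with local endomorphism rings.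

\emph{Indecomposables.} If $w^2\mid W$ and $w$ is concentrated, then $e_w$ and $e_{W/w}$ have local endomorphism ring $R/(w)$, so they are indecomposable. Conversely, if $X$ is indecomposable, the decomposition $X\cong\bigoplus Y_{ij}$ into nonzero objects has exactly one summand, and it is of this form.
\end{proof}

The list of indecomposables has few repetitions.

\begin{proposition}\label{prop:iso}
Let $w,w'$ be concentrated elements with $w^2\mid W$ and $w'^2\mid W$. Let $\mathfrak m$ be the maximal ideal containing $w$ and write $W=w^2t$.
\begin{enumerate}
\item[(a)] $e_w\cong e_{w'}$ if and only if $w\sim w'$, and $e_{W/w}\cong e_{W/w'}$ if and only if $w\sim w'$.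
\item[(b)] $e_w\cong e_{W/w'}$ if and only if $w\sim w'$ and $t\notin\mathfrak m$.
\end{enumerate}
\end{proposition}

\begin{proof}
The annihilator of the identity is $(w)$ for $e_w$ and $e_{W/w}$, and $(w')$ for $e_{w'}$ and $e_{W/w'}$. So each of the isomorphisms in (a) and (b) forces $w\sim w'$. If $w\sim w'$, then also $W/w\sim W/w'$, and Lemma~\ref{lem:rankone}(d) finishes (a). For (b) it remains to decide when $e_w\cong e_{W/w}=e_{tw}$. If this holds, Lemma~\ref{lem:rankone}(c) shows that $1$ is a multiple of $t$ in $R/(w)$, so $t\notin\mathfrak m$. Conversely, if $t\notin\mathfrak m$, then $t$ is invertible in the local ring $R/(w)$; choose $s$ with $st\equiv1\pmod w$. For $f=(1,t)\colon e_w\to e_{tw}$ and $g=(st,s)\colon e_{tw}\to e_w$, both $gf$ and $fg$ equal $(st,st)$, which is the identity in $\operatorname{End}(e_w)\cong R/(w)\cong\operatorname{End}(e_{tw})$.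
\end{proof}

\section{Finitely many indecomposables}\label{sec:finite}

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
Let $W$ be critically-finite, written as in Theorem~\ref{thm:conj}. The category is Krull--Schmidt, the objects $e_{p_i^k}$ with $1\le k\le n_i-1$ are indecomposable, and every indecomposable object, being a direct sum of these nonzero objects, is isomorphic to one of them. It remains to show that these $\sum_i(n_i-1)$ objects are pairwise non-isomorphic. The ideal $\operatorname{Ann}(\mathrm{id}_{e_{p_i^k}})=(p_i^{\min(k,n_i-k)})$ determines $i$, through the only maximal ideal containing it, and it determines $\min(k,n_i-k)$, because distinct powers of a nonzero non-unit of a domain are non-associate. So we only have to compare $e_{p^k}$ with $e_{p^{n-k}}$, where $p=p_i$, $n=n_i$ and $1\le k<n-k$. By Lemma~\ref{lem:rankone}(c) with $t=p^{n-2k}$, every composite $e_{p^k}\to e_{p^{n-k}}\to e_{p^k}$ is a multiple of $p$ in $R/(p^k)$, hence is not the identity. The two objects are not isomorphic.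

Conversely, assume that $\mathrm{hmf}(R,W)$ is Krull--Schmidt with finitely many isomorphism classes of indecomposables. We must produce prime elements, which a B\'ezout domain need not have; they come from a finiteness statement about divisors. Let $\mathcal S$ be the set of concentrated elements $w$ with $w^2\mid W$. For $w\in\mathcal S$ the object $e_w$ is indecomposable, and non-associate elements give non-isomorphic objects by Proposition~\ref{prop:iso}(a). So $\mathcal S$ consists of finitely many associate classes.

\emph{Claim: every non-unit $d$ with $d^2\mid W$ is a finite product of primes $p$ with $p^2\mid W$.} By Theorem~\ref{thm:range}(iii), $d$ is a finite product of concentrated elements $\delta$, and each satisfies $\delta^2\mid d^2\mid W$. By (C4), every non-unit divisor of such a $\delta$ lies in $\mathcal S$, so $\delta$ has finitely many divisors up to associates. A nonzero non-unit with this property is a finite product of irreducibles, by induction on the number of classes of divisors: if $\delta=\alpha\beta$ with $\alpha,\beta$ non-units, then every divisor of $\alpha$ divides $\delta$ while $\delta\nmid\alpha$,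 so $\alpha$ has fewer classes of divisors than $\delta$, and the same holds for $\beta$. Irreducibles are prime by Lemma~\ref{lem:bezout}(b), and a prime $p$ dividing $d$ satisfies $p^2\mid d^2\mid W$. This proves the claim.

If $p$ is prime, $k\ge1$ and $p^{2k}\mid W$, then $p^k\in\mathcal S$ by (C3). Taking $k=1$, we see that there are only finitely many primes $p_1,\dots,p_N$, up to associates, with $p_i^2\mid W$. For each $i$ the powers of $p_i$ are pairwise non-associate, so $p_i^{2k}\mid W$ for only finitely many $k$, and $n_i=\max\{n:p_i^n\mid W\}$ is finite and at least $2$. The elements $p_i^{n_i}$ are pairwise comaximal by (C3) and (C5), so $W\in\bigcap_i(p_i^{n_i})=(\prod_ip_i^{n_i})$. Write $W=W_0\prod_ip_i^{n_i}$; then $p_i\nmid W_0$ by the maximality of $n_i$. If $d$ were a non-unit with $d^2\mid W_0$, then $d^2\mid W$, and the claim would give $p_i\mid d\mid W_0$ for some $i$, a contradiction. So $W_0$ is square-free and $W$ is critically-finite.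
\end{proof}

\section{Two examples beyond critical finiteness}\label{sec:examples}

\begin{example}[the Krull--Schmidt property can fail]\label{ex:entire}
Let $R$ be the ring of entire functions, which is a B\'ezout domain \cite{Helmer}, and let $W=\sin^2(\pi z)$, $d=\sin(\pi z)$. Consider the ring homomorphism $R\to\mathbb{C}^{\mathbb{Z}}$, $f\mapsto(f(n))_{n\in\mathbb{Z}}$. It is surjective by the interpolation theorem: an entire function can take arbitrary prescribed values at the integers. Its kernel is $(d)$, because $d$ has simple zeros exactly at the integers. So $R/(d)\cong\mathbb{C}^{\mathbb{Z}}$. This ring has infinitely many idempotents, whereas a product of $n$ local rings has $2^n$. Condition (ii) of Theorem~\ref{thm:range} fails, and $\mathrm{hmf}(R,W)$ is not Krull--Schmidt. What breaks down is the gluing: $\operatorname{End}(e_d)\cong R/(d)$ has nonzero localizations at the infinitely many maximal ideals $(z-n)$.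
\end{example}

\begin{example}[Krull--Schmidt but not critically-finite]\label{ex:valuation}
A valuation domain $V$ is B\'ezout, since a finitely generated ideal is generated by a generator dividing the others. It is local: if $x\mid y$ are non-units, then $x+y$ is a multiple of $x$, hence a non-unit. So every non-unit is concentrated, condition (iii) of Theorem~\ref{thm:range} holds, and $\mathrm{hmf}(V,W)$ is Krull--Schmidt for every $W\ne0$.

Suppose now that $V$ has value group $\mathbb{Q}$: there is a surjective homomorphism $\nu\colon K^\times\to\mathbb{Q}$ on the fraction field $K$ such that, for $x,y\in V\setminus\{0\}$, $x\mid y$ if and only if $\nu(x)\le\nu(y)$, and $V\setminus\{0\}=\{x:\nu(x)\ge0\}$. An instance is $V=\bigcup_{n\ge1}k[[t^{1/n}]]$, $k$ a field, where every nonzero element is $t^q$ times a unit. For a nonzero non-unit $x$ choose $y$ with $\nu(y)=\nu(x)/2>0$; then $x\sim y^2$, so $x$ is neither square-free nor irreducible. Thus $V$ has no prime elements and no square-free non-units, and no non-unit is critically-finite. In agreement with Theorem~\ref{thm:finite}, there are infinitely many indecomposables when $\omega=\nu(W)>0$.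 Indeed, by Theorem~\ref{thm:range} they are the $e_w$ and $e_{W/w}$ with $0<\nu(w)\le\omega/2$, and by Proposition~\ref{prop:iso} the only isomorphisms among them, apart from passing to associates, are $e_w\cong e_{W/w}$ for $\nu(w)=\omega/2$. So $e_v\mapsto\nu(v)$ is a bijection from the isomorphism classes of indecomposables onto the set of rational numbers in the interval $(0,\omega)$.
\end{example}

\begin{thebibliography}{9}

\bibitem{DLT}
Dmitry Doryn, Calin Iuliu Lazaroiu, Mehdi Tavakol,
\emph{Elementary matrix factorizations over B\'ezout domains},
arXiv:1801.02369 (2018).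

\bibitem{Helmer}
Helmer, 1940.

\end{thebibliography}
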